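\title{A Galois obstruction to realizing dimension functions of fusion systems}

\begin{abstract}
Let $\mathcal{F}$ be a saturated fusion system on a finite $p$-group $S$. The dimension function $H\mapsto\dim V^H$ of an $\mathcal{F}$-stable real representation $V$ is monotone, constant on $\mathcal{F}$-conjugacy classes, and satisfies the Borel--Smith conditions and the Artin condition. We show that the converse fails, with a counterexample for the fusion system of $\mathrm{PSL}_2(31)\times\mathrm{PSL}_2(31)$ on $D_{32}\times D_{32}$. The failure is bounded by the exponent $e$ of $S$: for every function $f$ with these properties, $r(e)f$ is realizable, where $r(e)=[\mathbb{Q}(\zeta_e+\zeta_e^{-1}):\mathbb{Q}]$, and for every prime power $e$ this multiplier is the best possible. The converse does hold when $S$ is normal in $\mathcal{F}$.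
\end{abstract}

\section{The realization problem}\label{sec:intro}

Let $p$ be a prime and $S$ a finite $p$-group. A real representation $V$ of $S$ assigns to every subgroup $H$ the number $\dim V^H$; these numbers record the dimensions of the fixed spheres of the action of $S$ on the unit sphere of $V$. If $S$ is a Sylow subgroup of a finite group $G$ and $V$ is restricted from $G$, then $V$ also respects the conjugacy that $G$ induces on $S$. This paper is about which functions $H\mapsto\dim V^H$ occur for representations that respect such a conjugacy pattern.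

\subsection*{Fusion systems and stable representations}
A \emph{fusion system} $\mathcal{F}$ on $S$ is a category whose objects are the subgroups of $S$ and whose morphisms $P\to Q$ are injective homomorphisms, composed as maps, such that every conjugation map $c_x\colon P\to Q$ with $x\in S$ and $xPx^{-1}\le Q$ is a morphism, and every morphism $\varphi\colon P\to Q$ is an isomorphism $P\to\varphi(P)$ of $\mathcal{F}$ followed by the inclusion. Subgroups (or elements) are \emph{$\mathcal{F}$-conjugate} if a morphism of $\mathcal{F}$ maps one onto the other. A subgroup $P$ is \emph{fully centralized} (\emph{fully normalized}) if $|C_S(P)|$ (respectively $|N_S(P)|$) is maximal among the $\mathcal{F}$-conjugates of $P$. Write $\mathrm{Aut}_S(P)$ for the group of automorphisms $c_x$ of $P$ with $x\in N_S(P)$. The system $\mathcal{F}$ is \emph{saturated} if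
\begin{itemize}
\item every fully normalized $P$ is fully centralized, and $\mathrm{Aut}_S(P)$ is a Sylow $p$-subgroup of $\mathrm{Aut}_{\mathcal{F}}(P)$;
\item (extension axiom) every morphism $\varphi\colon P\to S$ with $\varphi(P)$ fully centralized extends to a morphism defined on $N_\varphi=\{x\in N_S(P):\varphi c_x\varphi^{-1}\in\mathrm{Aut}_S(\varphi(P))\}$.
\end{itemize}
If $S$ is a Sylow $p$-subgroup of a finite group $G$, the maps between subgroups of $S$ induced by conjugation in $G$ form a fusion system $\mathcal{F}_S(G)$, and it is saturated. All our counterexamples are of this kind.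

A \emph{virtual} real representation is a formal difference of real representations; ``representation'' without this adjective always means an actual one. A virtual real representation $V$ of $S$ is \emph{$\mathcal{F}$-stable} if $\mathrm{res}^S_PV=\mathrm{res}_\varphi V$ for every morphism $\varphi\colon P\to S$ in $\mathcal{F}$, where $\mathrm{res}_\varphi V$ is the $P$-representation with action $x\cdot v=\varphi(x)v$. Real representations are determined by their characters, and we identify the two. Then $V$ is $\mathcal{F}$-stable if and only if $V(x)=V(y)$ whenever $x,y\in S$ are $\mathcal{F}$-conjugate, and we use this as the definition of stability for an arbitrary virtual character. For $\mathcal{F}=\mathcal{F}_S(G)$, two elements of $S$ are $\mathcal{F}$-conjugate exactly when they are conjugate in $G$.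

\subsection*{Dimension functions}
The \emph{dimension function} of a real representation $V$ is the function $\mathrm{Dim}\,V\colon\mathrm{Sub}(S)\to\mathbb{Z}$, $H\mapsto\dim_{\mathbb{R}}V^H$, on the set of subgroups of $S$; it is extended additively to virtual representations. Let $C(\mathcal{F})$ be the group of functions $f\colon\mathrm{Sub}(S)\to\mathbb{Z}$ that are constant on $\mathcal{F}$-conjugacy classes. The subgroup $C_b(\mathcal{F})$ consists of the $f$ that satisfy the \emph{Borel--Smith conditions}: for all $H\trianglelefteq K\le S$,
\begin{itemize}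
\item[(BS1)] if $p$ is odd and $K/H\cong\mathbb{Z}/p$, then $f(H)-f(K)$ is even;
\item[(BS2)] if $K/H\cong\mathbb{Z}/p\times\mathbb{Z}/p$ and $H_0/H,\dots,H_p/H$ are its subgroups of order $p$, then $f(H)-f(K)=\sum_{i=0}^p\bigl(f(H_i)-f(K)\bigr)$;
\item[(BS3)] if $p=2$, $K/H$ is cyclic of order $4$ and $H'/H$ is its subgroup of order $2$, then $f(H)-f(H')$ is even;
\item[(BS4)] if $p=2$, $K/H$ is quaternion of order $8$ and $H'/H$ is its center, then $f(H)-f(H')$ is divisible by $4$.
\end{itemize}
The subgroup $C_{ba}(\mathcal{F})\subseteq C_b(\mathcal{F})$ consists of the $f$ that also satisfy the \emph{Artin condition}: if $H\le S$ is a nontrivial cyclic subgroup with maximal proper subgroup $H'$, if $\varphi\in\mathrm{Aut}_{\mathcal{F}}(H)$, and if $m$ is the order of the automorphism of $H/H'\cong\mathbb{Z}/p$ induced by $\varphi$, then $f(H)\equiv f(H')\pmod m$. For $p=2$ this condition is empty, since $m=1$. A function $f\in C(\mathcal{F})$ is \emph{monotone} if $f(K)\ge f(H)\ge0$ for all $K\le H\le S$. We call $f$ \emph{realizable} if $f=\mathrm{Dim}\,V$ for an actual $\mathcal{F}$-stable real representation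 $V$.

A realizable function is monotone, because $V^H\subseteq V^K$ for $K\le H$, and it lies in $C_{ba}(\mathcal{F})$ by Lemma~\ref{lem:necessary} below. The following question, posed by Reeh and Yal\c{c}{\i}n \cite{RY}, asks whether these necessary conditions are sufficient.

\medskip
\noindent\textbf{Question.} \emph{Let $\mathcal{F}$ be a saturated fusion system on a finite $p$-group $S$. Is every monotone function $f\in C_{ba}(\mathcal{F})$ realizable?}

\begin{example}\label{ex:cyclic}
Let $p$ be odd, $S=\mathbb{Z}/p$ and $\mathcal{F}=\mathcal{F}_S(S\rtimes C)$ with $C\le\mathbb{F}_p^\times$ of order $m$. A monotone function is a pair of integers $f(S)\ge0$ and $d=f(1)-f(S)\ge0$. Condition (BS1) says $2\mid d$, and the Artin condition, applied to a generator of $C$, says $m\mid d$. Index the nontrivial characters of $S$ by $\mathbb{F}_p^\times$. A character is real and stable exactly when its multiplicities on $\mathbb{F}_p^\times$ are constant on the cosets of $\langle-1,C\rangle$, a group of order $\mathrm{lcm}(2,m)$. Taking $f(S)$ copies of the trivial character and the members of one coset with multiplicity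 $d/\mathrm{lcm}(2,m)$ realizes $f$. Any coset will do: the dimension function does not see which one was chosen.
\end{example}

Three known results, which we quote without proof, each come within one step of a positive answer. Here $\mathcal{F}$ is a saturated fusion system on $S$.
\begin{itemize}
\item[(a)] Every $f\in C_{ba}(\mathcal{F})$ is the dimension function of an $\mathcal{F}$-stable \emph{virtual} real representation.
\item[(b)] For every monotone $f\in C_b(\mathcal{F})$ there are an integer $N\ge1$ and an $\mathcal{F}$-stable rational representation $V$ with $\mathrm{Dim}\,V=Nf$.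
\item[(c)] (Dotzel--Hamrick) For the trivial fusion system $\mathcal{F}_S(S)$, every monotone Borel--Smith function is the dimension function of a real representation.
\end{itemize}
So a monotone $f\in C_{ba}(\mathcal{F})$ has a stable realization that may be virtual, an actual realization that may be unstable, and a multiple that is realizable. One would guess that stability and positivity can be had at once. They cannot.

\subsection*{Results}
Let $D_{2e}$ denote the dihedral group of order $2e$. For a prime power $e$ (including $e=1$) put $r(e)=[\mathbb{Q}(\zeta_e+\zeta_e^{-1}):\mathbb{Q}]$, where $\zeta_e$ is a primitive $e$-th root of unity. Thus $r(1)=r(2)=1$ and $r(p^n)=p^{n-1}(p-1)/2$ for $p^n>2$, so $r(e)=1$ exactly for $e\in\{1,2,3,4\}$.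

\begin{theorem}\label{thm:A}
Let $S=D_{32}\times D_{32}$ and $\mathcal{F}=\mathcal{F}_S(\mathrm{PSL}_2(31)\times\mathrm{PSL}_2(31))$. There is a monotone $f\in C_{ba}(\mathcal{F})$ with $f(1)=16$ that is not realizable.
\end{theorem}

\begin{theorem}\label{thm:B}
Let $e$ be a prime power.
\begin{itemize}
\item[(i)] If $S$ has exponent $e$, then for every saturated fusion system $\mathcal{F}$ on $S$ and every monotone $f\in C_{ba}(\mathcal{F})$, the function $r(e)f$ is realizable.
\item[(ii)] If $r(e)>1$, there are a finite $p$-group $S$ of exponent $e$, a saturated fusion system $\mathcal{F}$ on $S$ and a monotone $f\in C_{ba}(\mathcal{F})$ such that, for $N\ge1$, the function $Nf$ is realizable if and only if $r(e)\mid N$.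
\end{itemize}
\end{theorem}

Part (i) with $r(e)=1$ and part (ii) with $N=1$ give the following.

\begin{corollary}\label{cor:exponent}
The Question has a positive answer for all saturated fusion systems on all $p$-groups of exponent $e$ if and only if $r(e)=1$, that is, if and only if $e\in\{1,2,3,4\}$.
\end{corollary}

We say that $S$ is \emph{normal in $\mathcal{F}$} if every morphism of $\mathcal{F}$ is the restriction of an element of $\mathrm{Aut}_{\mathcal{F}}(S)$.

\begin{proposition}\label{prop:C}
If $\mathcal{F}$ is a saturated fusion system on $S$ and $S$ is normal in $\mathcal{F}$ (for example, if $S$ is abelian), then every monotone $f\in C_{ba}(\mathcal{F})$ is realizable.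
\end{proposition}

\subsection*{The idea}
A dimension function determines a character only up to Galois conjugation of its constituents, each constituent separately (Lemma~\ref{lem:trace}). So $f$ prescribes a nonnegative total multiplicity for each Galois orbit of irreducible representations, and to realize $f$ is to distribute each total over the members of its orbit, with nonnegative multiplicities, so that the result is stable. An even distribution is always stable but costs the factor $r(e)$. In a product of fusion systems, stability links a constituent to others that share a tensor factor with it. A closed chain of such links forces the choices of Galois conjugates to be consistent around the chain, and a chain with a built-in twist admits no consistent choice. A virtual representation can absorb the twist in a pair of terms $U-\sigma U$, with $\sigma$ a Galois automorphism, which the dimension function does not see.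

\section{Galois orbits, necessary conditions, products}\label{sec:tools}

For a virtual (complex) character $V$ of $S$ put $(\mathrm{Dim}\,V)(H)=|H|^{-1}\sum_{x\in H}V(x)$. This is the multiplicity of the trivial character in $V|_H$, and for a virtual real representation it agrees with the definition above.

\subsection*{The Galois action}
Let $e$ be the exponent of $S$ and $\Gamma=(\mathbb{Z}/e)^\times$. For $g\in\Gamma$ define $(\sigma_gV)(x)=V(x^g)$. The eigenvalues of $x$ in any representation are $e$-th roots of unity, so $\sigma_gV$ is obtained by applying the automorphism $\zeta_e\mapsto\zeta_e^g$ of $\mathbb{Q}(\zeta_e)$ to the values of $V$; hence $\Gamma$ permutes the set $\mathrm{Irr}(S)$ of irreducible characters. The element $\tau=\sigma_{-1}$ is complex conjugation, and $\bar\Gamma=\Gamma/\{\pm1\}$ is the Galois group of $\mathbb{Q}(\zeta_e+\zeta_e^{-1})$, of order $r(e)$. Since $\varphi(x)^g=\varphi(x^g)$ for a homomorphism $\varphi$, each $\sigma_g$ preserves $\mathcal{F}$-stability.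

Recall that the Frobenius--Schur indicator $\nu(\chi)=|S|^{-1}\sum_{x}\chi(x^2)$ of $\chi\in\mathrm{Irr}(S)$ lies in $\{1,0,-1\}$, and that the characters of the irreducible real representations are $\chi$, $\chi+\bar\chi$ and $2\chi$ for $\nu(\chi)=1,0,-1$ respectively. Call the set of these characters $\mathrm{Irr}_{\mathbb{R}}(S)$. It is a $\mathbb{Z}$-basis of the group of virtual real representations, and the actual representations are the nonnegative combinations. The indicator is rational, so $\nu(\sigma_g\chi)=\nu(\chi)$, and $\Gamma$ permutes $\mathrm{Irr}_{\mathbb{R}}(S)$. As $\tau$ acts trivially there, the action factors through $\bar\Gamma$.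

Put $\mathrm{tr}\,V=\sum_{g\in\Gamma}\sigma_gV$. Let $\mathcal{B}$ be $\mathrm{Irr}(S)$ or $\mathrm{Irr}_{\mathbb{R}}(S)$. For an integral combination $V$ of elements of $\mathcal{B}$ and a $\Gamma$-orbit $\mathcal{O}\subseteq\mathcal{B}$, the \emph{orbit total} $n_{\mathcal{O}}(V)$ is the sum of the coefficients in $V$ of the members of $\mathcal{O}$.

\begin{lemma}\label{lem:trace}
For integral combinations $V,V'$ of elements of $\mathcal{B}$ the following are equivalent: \emph{(i)} $\mathrm{Dim}\,V=\mathrm{Dim}\,V'$; \emph{(ii)} $\mathrm{tr}\,V=\mathrm{tr}\,V'$; \emph{(iii)} $n_{\mathcal{O}}(V)=n_{\mathcal{O}}(V')$ for every $\Gamma$-orbit $\mathcal{O}\subseteq\mathcal{B}$. In particular $\mathrm{Dim}\,\sigma_gV=\mathrm{Dim}\,V$.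
\end{lemma}

\begin{proof}
The map $x\mapsto x^g$ permutes each subgroup $H$, so $\mathrm{Dim}\,\sigma_gV=\mathrm{Dim}\,V$ and $\mathrm{Dim}\,\mathrm{tr}\,V=|\Gamma|\,\mathrm{Dim}\,V$. Hence (ii) implies (i). For a cyclic subgroup $K$ let $c_V(K)$ be the sum of $V(x)$ over the generators $x$ of $K$. For cyclic $H$ we have $|H|\,(\mathrm{Dim}\,V)(H)=\sum_{K\le H}c_V(K)$, so by induction on $|H|$ the function $\mathrm{Dim}\,V$ determines every $c_V(H)$. The map $g\mapsto x^g$ sends $\Gamma$ onto the set of generators of $\langle x\rangle$ with fibers of one common size $k(x)$, so $(\mathrm{tr}\,V)(x)=k(x)\,c_V(\langle x\rangle)$. Hence (i) implies (ii). Finally, the coefficient of $R\in\mathcal{O}$ in $\mathrm{tr}\,V$ is $|\mathrm{Stab}_\Gamma(R)|\,n_{\mathcal{O}}(V)$, so (ii) and (iii) are equivalent.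
\end{proof}

\subsection*{The conditions are necessary}

\begin{lemma}\label{lem:necessary}
If $V$ is an $\mathcal{F}$-stable virtual real representation, then $\mathrm{Dim}\,V\in C_{ba}(\mathcal{F})$.
\end{lemma}

\begin{proof}
Let $f=\mathrm{Dim}\,V$. For a morphism $\varphi\colon H\to S$ we have $V(\varphi(x))=V(x)$ on $H$, so $f(\varphi(H))=f(H)$ and $f\in C(\mathcal{F})$.

The Borel--Smith conditions are additive in $f$ and do not involve $\mathcal{F}$ otherwise, so for them we may take $V$ actual. For $H\trianglelefteq K$ regard $V^H$ as a representation of $K/H$. In (BS1), $f(H)-f(K)$ is the dimension of the sum of the nontrivial irreducible real summands of $V^H$, each of dimension $2$ as $p$ is odd. In (BS2), $f(H)-f(K)$ counts the nontrivial complex characters of $K/H$ in $V^H$, and $f(H_i)-f(K)$ counts those with kernel $H_i/H$; each nontrivial character of $(\mathbb{Z}/p)^2$ has exactly one subgroup of order $p$ as its kernel. In (BS3) and (BS4), $f(H)-f(H')$ is the dimension of the sum of the irreducible real summands on which the central involution acts as $-1$; these have dimension $2$ for $\mathbb{Z}/4$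 and $4$ for $Q_8$.

For the Artin condition let $V$ be virtual and stable, and let $H,H',\varphi,m$ be as in its statement. Since $V|_H\circ\varphi=V|_H$, the characters $\lambda$ and $\lambda\circ\varphi$ of $H$ have the same multiplicity in $V|_H$. Now $f(H')-f(H)$ is the sum of the multiplicities of the nontrivial characters of $H/H'$, and $\varphi$ permutes these in orbits of length $m$, because it acts on $H/H'\cong\mathbb{Z}/p$ as multiplication by a unit of order $m$. So $m$ divides $f(H')-f(H)$.
\end{proof}

\subsection*{Products}
Stability for a direct product can be tested one tensor factor at a time. Recall that the irreducible characters of $T_1\times\dots\times T_k$ are the products $\alpha_1\otimes\dots\otimes\alpha_k$ with $\alpha_i\in\mathrm{Irr}(T_i)$.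

\begin{lemma}\label{lem:product}
Let $T_i$ be a Sylow $p$-subgroup of $G_i$, let $S=T_1\times\dots\times T_k$ and $\mathcal{F}=\mathcal{F}_S(G_1\times\dots\times G_k)$. A virtual character $V=\sum u(\alpha_1,\dots,\alpha_k)\,\alpha_1\otimes\dots\otimes\alpha_k$ is $\mathcal{F}$-stable if and only if, for each $i$ and each choice of the $\alpha_j$ with $j\ne i$, the virtual character $\sum_{\alpha_i}u(\alpha_1,\dots,\alpha_k)\,\alpha_i$ of $T_i$ is $\mathcal{F}_{T_i}(G_i)$-stable.
\end{lemma}

\begin{proof}
Conjugacy in $G_1\times\dots\times G_k$ is coordinatewise, so $V$ is stable if and only if $V(x)$ does not change when a single coordinate $x_i$ is replaced by a $G_i$-conjugate $x_i'\in T_i$. The change is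
\[
\sum_{(\alpha_j)_{j\ne i}}\Bigl[\sum_{\alpha_i}u(\alpha_1,\dots,\alpha_k)\bigl(\alpha_i(x_i)-\alpha_i(x_i')\bigr)\Bigr]\prod_{j\ne i}\alpha_j(x_j).
\]
The products $\prod_{j\ne i}\alpha_j$ are linearly independent functions of $(x_j)_{j\ne i}$, so the change vanishes identically if and only if every bracket vanishes.
\end{proof}

\section{When the orbit totals can be distributed}\label{sec:positive}

Both positive results start from the same observation, which combines (a) and (c). It is the only place in their proofs where monotonicity enters.

\begin{lemma}\label{lem:totals}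
Let $\mathcal{F}$ be saturated and let $f\in C_{ba}(\mathcal{F})$ be monotone. There is an $\mathcal{F}$-stable virtual real representation $U$ with $\mathrm{Dim}\,U=f$, and there is a real representation $W$, not necessarily stable, with $\mathrm{Dim}\,W=f$. Moreover $n_{\mathcal{O}}(U)\ge0$ for every orbit $\mathcal{O}\subseteq\mathrm{Irr}_{\mathbb{R}}(S)$.
\end{lemma}

\begin{proof}
The representation $U$ exists by (a). Conjugation by elements of $S$ belongs to $\mathcal{F}$, so $f$ is a monotone Borel--Smith function for $\mathcal{F}_S(S)$, and $W$ exists by (c). By Lemma~\ref{lem:trace}, $n_{\mathcal{O}}(U)=n_{\mathcal{O}}(W)\ge0$.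
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}(i)]
Take $U$ from Lemma~\ref{lem:totals} and put $\tilde U=\sum_{\bar g\in\bar\Gamma}\sigma_gU$. This is a virtual real representation; it is stable because each $\sigma_gU$ is, and $\mathrm{Dim}\,\tilde U=|\bar\Gamma|f=r(e)f$. The coefficient in $\tilde U$ of a member $R$ of an orbit $\mathcal{O}\subseteq\mathrm{Irr}_{\mathbb{R}}(S)$ is $|\mathrm{Stab}_{\bar\Gamma}(R)|\,n_{\mathcal{O}}(U)\ge0$. So $\tilde U$ is an actual representation.
\end{proof}

When $S$ is normal in $\mathcal{F}$, stability is invariance under a group that permutes the irreducible representations. It then imposes no relation between multiplicities other than equality along orbits, and the totals can be concentrated as in Example~\ref{ex:cyclic}.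

\begin{proof}[Proof of Proposition~\ref{prop:C}]
If $S$ is abelian, every subgroup has centralizer $S$ and is therefore fully centralized, and $N_\varphi=S$ for every morphism $\varphi$; by the extension axiom $\varphi$ extends to an automorphism of $S$ in $\mathcal{F}$. So $S$ is normal in $\mathcal{F}$.

Let $S$ be normal in $\mathcal{F}$ and $\Delta=\mathrm{Aut}_{\mathcal{F}}(S)$. The group $\Delta$ acts on characters by $\varphi V=V\circ\varphi^{-1}$, and $V$ is stable if and only if it is $\Delta$-invariant. The action permutes $\mathrm{Irr}_{\mathbb{R}}(S)$ and commutes with $\bar\Gamma$, so $\Delta$ permutes the $\bar\Gamma$-orbits. Take $U$ from Lemma~\ref{lem:totals} and write $n_{\mathcal{O}}=n_{\mathcal{O}}(U)\ge0$. Since $U$ is $\Delta$-invariant, $n_{\varphi\mathcal{O}}=n_{\mathcal{O}}$.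

Fix a $\bar\Gamma$-orbit $\mathcal{O}$ with stabilizer $\Delta_{\mathcal{O}}\le\Delta$. The group $\bar\Gamma$ is transitive on $\mathcal{O}$ and commutes with $\Delta_{\mathcal{O}}$, so it permutes the $\Delta_{\mathcal{O}}$-orbits in $\mathcal{O}$ transitively, and all of them have the same size $d_{\mathcal{O}}$. The coefficients of $U$ are constant on each of them, so $d_{\mathcal{O}}\mid n_{\mathcal{O}}$.

Choose one $\mathcal{O}$ from each $\Delta$-orbit of $\bar\Gamma$-orbits and one $R_{\mathcal{O}}\in\mathcal{O}$, and put
\[
V=\sum_{\mathcal{O}\ \mathrm{chosen}}\frac{n_{\mathcal{O}}}{d_{\mathcal{O}}}\sum_{R\in\Delta R_{\mathcal{O}}}R .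
\]
This is an actual, $\Delta$-invariant real representation. The orbit $\Delta R_{\mathcal{O}}$ lies in the union of the $\varphi\mathcal{O}$ and meets $\varphi\mathcal{O}$ in $\varphi(\Delta_{\mathcal{O}}R_{\mathcal{O}})$, a set of $d_{\mathcal{O}}$ elements. So $n_{\varphi\mathcal{O}}(V)=n_{\mathcal{O}}=n_{\varphi\mathcal{O}}(U)$, and $\mathrm{Dim}\,V=f$ by Lemma~\ref{lem:trace}.
\end{proof}

\section{Dihedral fusion and the counterexample}\label{sec:dihedral}

By Proposition~\ref{prop:C}, a counterexample needs fusion that does not come from automorphisms of $S$. The fusion of $\mathrm{PSL}_2(q)$ on a dihedral Sylow subgroup is of this kind: it joins the central involution to the noncentral ones.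

Let $e=2^n\ge8$ and let $q$ be an odd prime power such that $4e$ is the largest power of $2$ dividing $q^2-1$. Let $G_1=\mathrm{PSL}_2(q)$, of order $q(q^2-1)/2$. A Sylow $2$-subgroup $T=\langle\rho,s\rangle$ is dihedral of order $2e$, with $\rho$ of order $e$ and $s\rho s^{-1}=\rho^{-1}$, and all involutions of $G_1$ are conjugate \cite[II.8]{Huppert}. The irreducible characters of $T$ are the linear characters $1,a,b,ab$, where
\[
a(\rho)=1,\quad a(s)=-1,\quad b(\rho)=-1,\quad b(s)=1,
\]
and the characters $\chi_j$ of degree $2$ with $\chi_j(\rho^k)=2\cos(2\pi jk/e)$ and $\chi_j(s\rho^k)=0$ for $1\le j<e/2$. We allow any index $j\not\equiv0\pmod{e/2}$; then $\chi_i=\chi_j$ if and only if $i\equiv\pm j\pmod e$, and we call $\chi_j$ \emph{odd} or \emph{even} according to the parity of $j$. All irreducible characters are characters of real representations. The group $\Gamma$ fixes the linear characters, and $\sigma_g\chi_j=\chi_{gj}$.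

\begin{lemma}\label{lem:dihedral}
The virtual character $V=m_11+m_aa+m_bb+m_{ab}ab+\sum_{1\le j<e/2}x_j\chi_j$ is $\mathcal{F}_T(G_1)$-stable if and only if
\begin{equation}\label{eq:star}
m_b=m_{ab}\qquad\text{and}\qquad\sum_{j\ \mathrm{odd}}x_j=\sum_{j\ \mathrm{even}}x_j+m_a+m_b .
\end{equation}
\end{lemma}

\begin{proof}
We first show that $G_1$ fuses no $T$-classes except those of involutions. The elements of $T$ of order greater than $2$ lie in $\langle\rho\rangle$. Let $\tilde\rho\in\mathrm{SL}_2(q)$ be a lift of $\rho$. The only involution of $\mathrm{SL}_2(q)$ is $-1$, and $\tilde\rho^{\,e/2}\ne\pm1$ has square $\pm1$, so $\tilde\rho^{\,e}=-1$. Thus $\tilde\rho$ has eigenvalues $\lambda^{\pm1}\in\mathbb{F}_{q^2}$ with $\lambda$ of order $2e$ and $\lambda^e=-1$. If $\rho^i$ and $\rho^j$ are conjugate in $G_1$, then $\tilde\rho^{\,i}$ is conjugate to $\pm\tilde\rho^{\,j}$, so $\lambda^i=\pm\lambda^{\pm j}$ and $i\equiv\pm j\pmod e$; hence $\rho^i$ and $\rho^j$ are already conjugate in $T$.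

So $V$ is stable if and only if it takes one value on the three classes of involutions of $T$, represented by $s$, $s\rho$ and $z=\rho^{e/2}$. As $e/2$ is even, the values are
\[
\begin{array}{c|ccccc}
 & 1 & a & b & ab & \chi_j\\ \hline
s & 1 & -1 & 1 & -1 & 0\\
s\rho & 1 & -1 & -1 & 1 & 0\\
z & 1 & 1 & 1 & 1 & 2(-1)^j
\end{array}
\]
The equation $V(s)=V(s\rho)$ reads $m_b=m_{ab}$, and $V(z)=V(s)$ reads $2m_a+2m_{ab}+2\sum_j(-1)^jx_j=0$.
\end{proof}

Only $a$ and the $\chi_j$ will occur below. Give the odd $\chi_j$ the sign $+1$, and give $a$ and the even $\chi_j$ the sign $-1$; then \eqref{eq:star} says that the signed sum of the multiplicities is zero.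

\begin{remark}\label{rem:onefactor}
One dihedral factor gives no counterexample. The action of $\Gamma$ preserves the parity of $j$ and fixes the linear characters, so \eqref{eq:star} depends only on orbit totals. With $U$ and $W$ as in Lemma~\ref{lem:totals}, the actual representation $W$ has the same totals as the stable $U$, so $W$ is stable. In $T\times T$ the situation changes: Lemma~\ref{lem:product} imposes \eqref{eq:star} for each \emph{single} irreducible character of the other factor, while $\Gamma$ moves both factors at once.
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:A}]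
Take $e=16$ and $q=31$, where $31^2-1=64\cdot15$. Then $T=D_{32}$, $S=T\times T$ and $\mathcal{F}=\mathcal{F}_S(G_1\times G_1)$. Put
\[
W=\chi_1\otimes\chi_1+\chi_2\otimes\chi_1+\chi_2\otimes\chi_2+\chi_3\otimes\chi_2,\qquad V_0=W+\chi_1\otimes a-\chi_3\otimes a .
\]
With $\chi_1$ in place of $\chi_3$, the character $W$ would be the stable product $(\chi_1+\chi_2)\otimes(\chi_1+\chi_2)$; the index $3$ is the twist, and the two extra terms of $V_0$ repair stability at the price of a negative coefficient.

\emph{$V_0$ is stable.} Record the coefficients of $V_0$ in a table, with rows for the first factor, columns for the second, and the signs attached: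
\[
\begin{array}{c|ccc}
 & \chi_1\,(+) & \chi_2\,(-) & a\,(-)\\ \hline
\chi_1\,(+) & 1 & 0 & 1\\
\chi_2\,(-) & 1 & 1 & 0\\
\chi_3\,(+) & 0 & 1 & -1
\end{array}
\]
By Lemmas~\ref{lem:product} and~\ref{lem:dihedral}, $V_0$ is stable if and only if each row, weighted by the column signs, and each column, weighted by the row signs, sums to zero. The rows give $1-1$, $1-1$, $-1+1$, and the columns give $1-1$, $-1+1$, $1-1$.

\emph{The function $f$.} All irreducible characters of $S$ are characters of real representations, so $V_0$ is a virtual real representation, and $f=\mathrm{Dim}\,V_0$ lies in $C_{ba}(\mathcal{F})$ by Lemma~\ref{lem:necessary}. Since $\sigma_3(\chi_1\otimes a)=\chi_3\otimes a$, we have $f=\mathrm{Dim}\,W$. As $W$ is an actual representation of dimension $16$, the function $f$ is monotone and $f(1)=16$.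

\emph{$f$ is not realizable.} Let $V$ be an actual stable representation with $\mathrm{Dim}\,V=f$. The four constituents of $W$ have types odd--odd, even--odd, even--even and odd--even, so they lie in four different $\Gamma$-orbits. By Lemma~\ref{lem:trace}, $V$ has total $1$ in each of these orbits and total $0$ in all others. Since $V$ is actual, it is a sum of one member of each of the four orbits: there are odd $i,j,k,l$ with
\[
V=\chi_i\otimes\chi_i+\chi_{2j}\otimes\chi_j+\chi_{2k}\otimes\chi_{2k}+\chi_{3l}\otimes\chi_{2l}.
\]
In the table of $V$, every entry needs a second entry in its row and in its column to cancel its sign, and parity leaves one candidate each time.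
\begin{itemize}
\item The column of $\chi_i$ contains the first term. The only other term with odd second factor is the second, so $\chi_j=\chi_i$, and therefore $\chi_{2j}=\chi_{2i}$.
\item The row of $\chi_{2j}$ contains the second term. The only other term with even first factor is the third, so $\chi_{2k}=\chi_{2j}=\chi_{2i}$.
\item The column of $\chi_{2k}$ contains the third term. The only other term with even second factor is the fourth, so $\chi_{2l}=\chi_{2k}=\chi_{2i}$, that is, $l\equiv\pm i\pmod8$.
\item The row of $\chi_i$ contains the first term. The only other term with odd first factor is the fourth, so $\chi_{3l}=\chi_i$, that is, $3l\equiv\pm i\pmod{16}$.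
\end{itemize}
The last two conditions give $3l\equiv\pm l\pmod 8$ with $l$ odd, so $3\equiv\pm1\pmod8$, which is false.
\end{proof}

\begin{remark}\label{rem:loss}
The chain loses information when it passes through an even character: $\chi_{2l}$ determines $\pm l$ only modulo $e/2$. For $e=8$ we have $\chi_{2l}=\chi_2$ for all odd $l$, and the same $W$ has the dimension function of the stable representation $(\chi_1+\chi_2)\otimes(\chi_1+\chi_2)$, since $\sigma_3(\chi_1\otimes\chi_2)=\chi_3\otimes\chi_2$. For $e=16$ the function $2f$ is realizable although $r(16)=4$: add to $W$ the conjugates $\sigma_3$ of its first three terms and $\sigma_5$ of its last term, namely $\chi_3\otimes\chi_3+\chi_6\otimes\chi_3+\chi_6\otimes\chi_6+\chi_1\otimes\chi_6$. In the sum, each of the rows and columns $\chi_1,\chi_2,\chi_3,\chi_6$ contains one odd and one even entry. The sharp result needs a chain that does not rely on the indices of the even characters.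
\end{remark}

\section{A base fusion system for every exponent}\label{sec:base}

From now on $e=p^n$ with $r=r(e)>1$; that is, $p=2$ and $n\ge3$, or $p=3$ and $n\ge2$, or $p\ge5$ and $n\ge1$. The group $\bar\Gamma$ is cyclic of order $r$: for odd $p$ already $\Gamma$ is cyclic, and $(\mathbb{Z}/2^n)^\times=\{\pm1\}\times\langle5\rangle$.

The proof of Theorem~\ref{thm:A} used three kinds of characters: the odd $\chi_g$, which $\bar\Gamma$ permutes freely, the even $\chi_{2g}$, and the fixed character $a$, with one linear relation between their multiplicities. The next proposition provides the same pattern for every $e$.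

\begin{proposition}\label{prop:base}
There are a finite group $G_1$ with a Sylow $p$-subgroup $T$ of exponent $e$ and nonzero multiplicity-free characters $X_g,Y_g$ $(g\in\Gamma)$ and $L$ of $T$, called \emph{nodes}, with the following properties. Let $\mathcal{X}=\{X_g\}$ and $\mathcal{Y}=\{Y_g\}$ be the sets of distinct nodes of the first two kinds.
\begin{itemize}
\item[(N1)] $\sigma_kX_g=X_{kg}$, $\sigma_kY_g=Y_{kg}$ and $\sigma_kL=L$ for $k\in\Gamma$; distinct nodes have no common constituent; the sets $\mathcal{X}$, $\mathcal{Y}$, $\{L\}$ are pairwise disjoint; and $X_g=X_k$ if and only if $k=\pm g$.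
\item[(N2)] A virtual character of $T$ whose constituents are constituents of nodes is $\mathcal{F}_T(G_1)$-stable if and only if it has the form $\sum_{X\in\mathcal{X}}x_XX+\sum_{Y\in\mathcal{Y}}y_YY+lL$ with integers satisfying $\sum x_X=\sum y_Y+l$.
\end{itemize}
For $p=2$, $T$ is dihedral of order $2e$.
\end{proposition}

\begin{proof}[Proof for $p=2$]
By Dirichlet's theorem there is a prime $q\equiv1+2e\pmod{4e}$. Then $q-1$ is exactly divisible by $2e$ and $q+1$ by $2$, so Section~\ref{sec:dihedral} applies. Put $X_g=\chi_g$, $Y_g=\chi_{2g}$, $L=a$. Here $2g\equiv2\pmod4$ and $4\mid e/2$, so $\chi_{2g}$ is irreducible; this is where $e\ge8$ is used. Property (N1) was noted before Lemma~\ref{lem:dihedral}, and (N2) is \eqref{eq:star}.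
\end{proof}

In the dihedral case the relation arises because the elements outside the abelian subgroup $\langle\rho\rangle$ of index $2$ are fused to an element $z$ inside it, and $\chi(z)-\chi(s)$ is $-2$, $2$, $2$ for the three kinds of nodes. For odd $p$ the group $\mathrm{PSL}_p(q)$ has the same shape: $T$ has an abelian subgroup $M$ of index $p$, and all elements outside $M$ are fused to one $z\in M$. The new feature is additional fusion inside $M$ by the symmetric group $\Sigma_p$, and for this reason the nodes are sums over $\Sigma_p$-orbits rather than irreducible characters.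

\begin{proof}[Proof for $p$ odd]
Write $v_p$ for the $p$-adic valuation. Let $q$ be a prime with $v_p(q-1)=n$; by Dirichlet's theorem we may take $q\equiv1+p^n\pmod{p^{n+1}}$. Let $G_1=\mathrm{PSL}_p(q)$, index the coordinates by $\mathbb{F}_p$, let $\xi\in\mathbb{F}_q^\times$ have order $e$, and put $\omega=\xi^{p^{n-1}}$, of order $p$.

\emph{Step 1: the Sylow subgroup.} Let $\tilde M\le\mathrm{SL}_p(q)$ be the group of matrices $\mathrm{diag}(\xi^{t_i})$ with $t\in(\mathbb{Z}/e)^p$ and $\sum t_i=0$, and identify such a matrix with $t$. Let $c$ be the permutation matrix of the cycle $i\mapsto i+1$; it is an even permutation, so $\det c=1$. The sum $1+q+\dots+q^{i-1}$ is congruent to $i$ modulo $p$. For $i=p$, writing $q=1+p^nu$, it is congruent modulo $p^2$ to $p+p^nu\cdot p(p-1)/2$, hence to $p$. So $v_p(q^i-1)=n$ for $1\le i<p$ and $v_p(q^p-1)=n+1$, and $|\mathrm{SL}_p(q)|=q^{p(p-1)/2}\prod_{i=2}^p(q^i-1)$ has valuation $n(p-1)+1$. This is the valuation of $|\tilde M\langle c\rangle|$, so $\tilde M\langle c\rangle$ is a Sylow $p$-subgroup of $\mathrm{SL}_p(q)$. The center $Z$ of $\mathrm{SL}_p(q)$ consists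 of the scalars $\omega^k$ and lies in $\tilde M$ as the group of constant vectors with entries in $p^{n-1}\mathbb{Z}/e\mathbb{Z}$. Put $M=\tilde M/Z$ and $T=\tilde M\langle c\rangle/Z$, a Sylow $p$-subgroup of $G_1$. Let $z\in M$ be the image of $\tilde z=\mathrm{diag}(\omega^i)_{i\in\mathbb{F}_p}$, which lies in $\tilde M$ because $\sum_ii\equiv0\pmod p$.

\emph{Step 2: fusion.} An element of $T\setminus M$ lifts to $dc^i$ with $d\in\tilde M$ and $i\ne0$. This is a monomial matrix whose permutation is a $p$-cycle and whose nonzero entries have product $\det d=1$, so its characteristic polynomial is $x^p-1$, with the $p$ distinct roots $\omega^i\in\mathbb{F}_q$. Hence $dc^i$ is conjugate to $\tilde z$ in $\mathrm{GL}_p(q)$. Diagonal matrices centralize $\tilde z$ and have arbitrary nonzero determinant, so the conjugating matrix can be taken in $\mathrm{SL}_p(q)$. Thus every element of $T\setminus M$ has order $p$ and is $G_1$-conjugate to $z$.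

The group $\Sigma_p$ permutes the coordinates of $\tilde M$ and fixes $Z$, so it acts on $M$. Two elements of $M$ are $G_1$-conjugate if and only if they lie in one $\Sigma_p$-orbit. Indeed, if the images of $d,d'\in\tilde M$ are conjugate, then $d'$ has the same eigenvalues as some $\omega^kd$, so $d'$ is a permutation of $\omega^kd$; conversely, since $p$ is odd, one of $\pm P$ has determinant $1$ for every permutation matrix $P$. Therefore a virtual character $V$ of $T$ is stable if and only if
\begin{equation}\label{eq:oddstable}
V|_M\text{ is }\Sigma_p\text{-invariant}\quad\text{and}\quad V(x)=V(z)\text{ for all }x\in T\setminus M .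
\end{equation}
Elements of $M$ have order dividing $e$, and a multiple of $(1,-1,0,\dots,0)$ is a constant vector only if it is zero. So $T$ has exponent $e$.

\emph{Step 3: characters of $M$.} Let $\zeta=\exp(2\pi\sqrt{-1}/e)$ and $\zeta_p=\zeta^{p^{n-1}}$. For $u\in(\mathbb{Z}/e)^p$ with $\sum u_i=0$ put $\theta_u(t)=\zeta^{\sum u_it_i}$. This character of $\tilde M$ is trivial on the constant vectors in $Z$, so it is a character of $M$. Evaluating on differences of unit vectors shows that $\theta_u=\theta_{u'}$ if and only if $u-u'$ is constant. Let $O_u$ be the $\Sigma_p$-orbit of $\theta_u$; then $O_u=O_{u'}$ if and only if the multisets of entries of $u$ and $u'$ differ by a translation.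

Call $u$ \emph{rigid} if it is not constant and its entries are not the $p$ distinct elements of a coset of $p^{n-1}\mathbb{Z}/e\mathbb{Z}$. If $u$ is rigid and $\theta_{\pi u}=\theta_u$ for $\pi\in\Sigma_p$, then $\pi u=u$. To see this, let $k$ be the constant entry of $\pi u-u$. Summing the entries gives $pk=0$. If $k\ne0$, the multiset of the $p$ entries of $u$ is invariant under translation by $\langle k\rangle=p^{n-1}\mathbb{Z}/e\mathbb{Z}$, so it is one coset, which was excluded. Permutations of rigid vectors are rigid, so for rigid $u$: distinct permutations of $u$ give distinct characters; and no member of $O_u$ is fixed by $c$, since a vector fixed by a $p$-cycle is constant.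

If $\theta$ is not fixed by $c$, then $\mathrm{Ind}_M^T\theta$ vanishes off $M$, restricts on $M$ to the sum of the $p$ characters in the $c$-orbit of $\theta$, is irreducible by Frobenius reciprocity, and determines the $c$-orbit. For rigid $u$ let $\psi(u)=\sum\mathrm{Ind}_M^T\theta$, with one $\theta$ from each $c$-orbit in $O_u$. This character is multiplicity-free, vanishes off $M$, and restricts to $\sum_{\theta\in O_u}\theta$.

\emph{Step 4: the nodes and \textup{(N1)}.} Write $0^k$ for $k$ zero entries. Let $\lambda_j$ $(j\in\mathbb{F}_p)$ be the character of $T/M$ with $\lambda_j(c)=\zeta_p^j$. Define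
\[
X_g=\psi(g,-g,0^{p-2}),\qquad Y_g=\psi(g,g,-2g,0^{p-3}),\qquad L=\sum_{j\ne0}\lambda_j .
\]
These vectors are rigid. For $p\ge5$ each has a repeated entry and is not constant. For $p=3$ we use $n\ge2$: the vector $(g,g,-2g)$ has a repeated entry and is not constant because $3g\ne0$, and the entries of $(g,-g,0)$ are not congruent modulo $3$, hence not modulo $3^{n-1}$.

We have $\sigma_k\theta_u=\theta_{ku}$, and $x\mapsto x^k$ preserves $T\setminus M$, so $\sigma_k\psi(u)=\psi(ku)$; also $\sigma_k$ permutes the $\lambda_j$ with $j\neq0$. Two $\Sigma_p$-orbits are equal or disjoint, and the constituents of $L$ are linear while those of $\psi(u)$ have degree $p$; so distinct nodes have no common constituent and $L\notin\mathcal{X}\cup\mathcal{Y}$. The multiplicities with which values occur in a vector do not change under permutation or translation. For $p\ge5$ the elements $g,-g,0$ are distinct and so are $g,-2g,0$, and the multiplicities are $(p-2,1,1)$ for $X_g$ and $(p-3,2,1)$ for $Y_g$; for $p=3$ they are $(1,1,1)$ and $(2,1)$. So $\mathcal{X}\cap\mathcal{Y}=\emptyset$. Suppose $X_g=X_k$, so that $\{g,-g,0^{p-2}\}+m=\{k,-k,0^{p-2}\}$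 for some $m\in\mathbb{Z}/e$. For $p\ge5$ the value of multiplicity $p-2$ gives $m=0$. For $p=3$, comparing sums gives $3m=0$, so $m$ is not a unit as $n\ge2$, while $m=0+m\in\{0,k,-k\}$; again $m=0$. Hence $k=\pm g$. Conversely $X_{-g}=X_g$, since the two vectors are permutations of each other.

\emph{Step 5: \textup{(N2)}.} Let $V$ have constituents among those of the nodes. Let $n_\theta$ be the multiplicity of $\mathrm{Ind}_M^T\theta$, for $\theta$ in the orbits that define the $X_g$ and $Y_g$, and let $l_j$ be the multiplicity of $\lambda_j$, $j\ne0$. Then $V|_M=\sum_\theta n_\theta\theta+\sum_jl_j$, which is $\Sigma_p$-invariant if and only if $n_\theta$ is constant on each orbit. On the coset $Mc^i$, $i\ne0$, the value of $V$ is $F(i)=\sum_{j\ne0}l_j\zeta_p^{ij}$. If $F(i)=v$ for all $i\ne0$, Fourier inversion gives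
\[
l_j=\frac1p\Bigl(F(0)+v\sum_{i\ne0}\zeta_p^{-ij}\Bigr)=\frac{F(0)-v}{p}\qquad(j\ne0),
\]
so all $l_j$ equal one integer $l$. Conversely, if all $l_j$ equal $l$, then $F(i)=-l$ for $i\ne0$. So \eqref{eq:oddstable} holds if and only if $V=\sum x_XX+\sum y_YY+lL$ and $V(z)=-l$.

It remains to evaluate the nodes at $z$. Since $\tilde z$ is the vector $(ip^{n-1})_i$, we have $\theta_u(z)=\zeta_p^{\sum iu_i}$, and by rigidity $\psi(u)(z)$ is the sum over the distinct permutations of $u$. For $X_g$, place $g$ at $i$ and $-g$ at $j\ne i$:
\[
X_g(z)=\sum_{i\ne j}\zeta_p^{g(i-j)}=p\sum_{k\ne0}\zeta_p^{gk}=-p .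
\]
For $Y_g$, place $-2g$ at $j$ and $g$ at two positions $j+k$, $j+k'$, where $\{k,k'\}$ is an unordered pair of distinct nonzero elements of $\mathbb{F}_p$:
\[
Y_g(z)=p\sum_{\{k,k'\}}\zeta_p^{g(k+k')}=\frac p2\Bigl[\Bigl(\sum_{k\ne0}\zeta_p^{gk}\Bigr)^2-\sum_{k\ne0}\zeta_p^{2gk}\Bigr]=\frac p2\,[1+1]=p .
\]
With $L(z)=p-1$, the condition $V(z)=-l$ reads $-p\sum x_X+p\sum y_Y+(p-1)l=-l$, that is, $\sum x_X=\sum y_Y+l$.
\end{proof}

\section{Three factors: the multiplier $r(e)$ is sharp}\label{sec:sharp}

We prove Theorem~\ref{thm:B}(ii). Take $G_1$, $T$ and the nodes from Proposition~\ref{prop:base}, and let $S=T^3$ and $\mathcal{F}=\mathcal{F}_S(G_1^3)$. Then $S$ has exponent $e$ and $\mathcal{F}$ is saturated. Let $\mathcal{N}=\mathcal{X}\cup\mathcal{Y}\cup\{L\}$, with signs $\epsilon(A)=1$ for $A\in\mathcal{X}$ and $\epsilon(A)=-1$ for $A\in\mathcal{Y}\cup\{L\}$. By (N1), $\Gamma$ permutes $\mathcal{N}$ and preserves $\epsilon$, the map $\bar g\mapsto X_g$ is a bijection $\bar\Gamma\to\mathcal{X}$, and $\tau$ fixes $L$ and every $X_g$.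

The third factor removes the loss described in Remark~\ref{rem:loss}. If a term $A\otimes B\otimes X_1$ is replaced by a conjugate $\sigma_gA\otimes\sigma_gB\otimes X_g$, the third factor records the class of $g$ in $\bar\Gamma$. So all terms with third factor $X_1$ carry a common label, and we can prescribe a twisted pattern of pairs $(A,B)$ that can only move as a whole.

\subsection*{Arrays}
An \emph{array} is a function $w\colon\mathcal{N}\times\mathcal{N}\to\mathbb{Z}$, identified with the virtual character $\sum w(A,B)\,A\otimes B$ of $T\times T$; this is legitimate because distinct nodes have no common constituent. We write $[A,B]$ for the array $A\otimes B$, with $A$ the row and $B$ the column, so that $\sigma_g[A,B]=[\sigma_gA,\sigma_gB]$. An array is \emph{balanced} if $\sum_A\epsilon(A)w(A,B)=0$ for all $B$ and $\sum_B\epsilon(B)w(A,B)=0$ for all $A$. Balanced arrays form a group that is invariant under $\Gamma$.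

\begin{lemma}\label{lem:arrays}
\emph{(i)} Let $V$ be a virtual character of $S$ whose constituents are products of three constituents of nodes. Then $V$ is $\mathcal{F}$-stable if and only if $V=\sum_{C\in\mathcal{N}}w_C\otimes C$ with arrays $w_C$ such that
\begin{equation}\label{eq:slices}
\text{every }w_C\text{ is balanced}\qquad\text{and}\qquad\sum_{C\in\mathcal{X}}w_C=w_L+\sum_{C\in\mathcal{Y}}w_C .
\end{equation}
\emph{(ii)} Every real-valued virtual character of $S$ is a virtual real representation, and it is actual if its multiplicities are nonnegative.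
\end{lemma}

\begin{proof}
(i) Let $V$ be stable. By Lemma~\ref{lem:product} and (N2), the coefficient of $\alpha_1\otimes\alpha_2\otimes\alpha_3$ does not change when one $\alpha_i$ is replaced by another constituent of the same node. So it depends only on the three nodes, and $V=\sum w_C(A,B)\,A\otimes B\otimes C$. For $V$ of this form, the relation in (N2) for the first and second factors says that each $w_C$ is balanced, and for the third factor it is the second condition in \eqref{eq:slices}.

(ii) For $p=2$ every irreducible character of the dihedral group $T$, hence of $T^3$, is the character of a real representation. For $p$ odd, $x\mapsto x^2$ permutes $S$, so $\nu(\chi)=|S|^{-1}\sum_x\chi(x)=0$ for $\chi\ne1$, and $\mathrm{Irr}_{\mathbb{R}}(S)$ consists of $1$ and the $\chi+\bar\chi$. In a real-valued virtual character $\chi$ and $\bar\chi$ have equal multiplicity.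
\end{proof}

\subsection*{The twisted array}
Fix $h\in\Gamma$ whose class generates $\bar\Gamma$. Since $r>1$, we have $X_h\ne X_1$. The characters $X_1+L$ and $X_1+Y_1$ have signed coefficient sum zero, so the products
\begin{align*}
\delta&=(X_1+L)\otimes(X_1+Y_1)=[X_1,X_1]+[L,X_1]+[L,Y_1]+[X_1,Y_1],\\
\kappa&=(X_1+Y_1)\otimes(X_1+L)=[X_1,X_1]+[Y_1,X_1]+[Y_1,L]+[X_1,L],\\
\mu&=(X_1+L)\otimes(X_1+L)=[X_1,X_1]+[L,X_1]+[X_1,L]+[L,L]
\end{align*}
are balanced. We split $\delta+\kappa=\mu+\eta$ into two balanced parts, where
\[
\eta=\delta+\kappa-\mu=[X_1,X_1]+[L,Y_1]+[X_1,Y_1]+[Y_1,X_1]+[Y_1,L]-[L,L],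
\]
and twist the second part: put $\gamma=\mu+\sigma_h\eta$. The entry $[L,L]$ is fixed by $\Gamma$ and cancels, so the balanced array $\gamma$ is nonnegative. Its eight entries form one closed chain of row and column moves:
\[
\gamma=\quad
\begin{array}{c|cccc}
 & X_1\,(+) & Y_h\,(-) & X_h\,(+) & L\,(-)\\ \hline
X_1\,(+) & 1 & & & 1\\
L\,(-) & 1 & 1 & & \\
X_h\,(+) & & 1 & 1 & \\
Y_h\,(-) & & & 1 & 1
\end{array}
\]
The chain passes from index $1$ to index $h$ through row $L$ and returns through column $L$. By construction,
\begin{equation}\label{eq:twist}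
\gamma+\eta-\sigma_h\eta=\delta+\kappa .
\end{equation}

\subsection*{Real forms}
The nodes $Y_g$ need not be real-valued. Let $t\in\{1,2\}$ be the number of elements of $\{Y_1,Y_{-1}\}$; applying $\sigma_g$ shows that $\{Y_g,Y_{-g}\}$ has $t$ elements for every $g$. For $p=2$ we have $t=1$. For $p=3$ we have $t=2$: the vectors $\pm(1,1,-2)$ are translates of $\pm(0,0,-3)$, and $6\ne0$ in $\mathbb{Z}/3^n$. For an integral combination $U$ of products of nodes put $\widehat U=U$ if $t=1$ (then $\tau$ fixes all nodes) and $\widehat U=U+\tau U$ if $t=2$. In both cases $\widehat U$ is real-valued. In $\widehat\gamma$ the four entries $[X_1,X_1]$, $[L,X_1]$, $[X_h,X_h]$, $[X_1,L]$ have value $t$, and the entries $[L,Y]$, $[X_h,Y]$, $[Y,X_h]$, $[Y,L]$ have value $1$ for each of the $t$ nodes $Y\in\{Y_h,Y_{-h}\}$.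

\begin{lemma}\label{lem:rigid}
A balanced $\tau$-invariant array $P$ whose support is contained in the support of $\widehat\gamma$ is an integer multiple of $\widehat\gamma$.
\end{lemma}

\begin{proof}
By $\tau$-invariance, $P$ takes the same value at an entry involving $Y_h$ and at the corresponding entry involving $Y_{-h}$. So $P$ is determined by its values, in the order of the chain,
\begin{align*}
&u_1=P(X_1,X_1), &&u_2=P(L,X_1), &&u_3=P(L,Y_h), &&u_4=P(X_h,Y_h),\\
&u_5=P(X_h,X_h), &&u_6=P(Y_h,X_h), &&u_7=P(Y_h,L), &&u_8=P(X_1,L).
\end{align*}
Since $X_h\ne X_1$, the rows and columns of the table are distinct. Column $X_1$ gives $u_1=u_2$, row $L$ gives $u_2=tu_3$, column $Y_h$ gives $u_3=u_4$, row $X_h$ gives $tu_4=u_5$, column $X_h$ gives $u_5=tu_6$, row $Y_h$ gives $u_6=u_7$, and column $L$ gives $tu_7=u_8$. Hence $u_3=u_4=u_6=u_7$ and $u_1=u_2=u_5=u_8=tu_3$, that is, $P=u_3\widehat\gamma$.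
\end{proof}

\subsection*{The function $f$}
As in Theorem~\ref{thm:A}, we take an actual representation and correct it by a term $U-\sigma U$. Put
\[
W_0=\gamma\otimes X_1+\delta\otimes L+\kappa\otimes Y_1,\qquad V_0=W_0+\eta\otimes X_1-\sigma_h(\eta\otimes X_1).
\]
The nonzero arrays of $V_0$ are $w_{X_1}=\gamma+\eta$, $w_{X_h}=-\sigma_h\eta$, $w_L=\delta$ and $w_{Y_1}=\kappa$. They are balanced, and the second condition in \eqref{eq:slices} is \eqref{eq:twist}. So $V_0$ is stable, and so is $\widehat V_0$, because $\tau$ preserves stability. By Lemma~\ref{lem:arrays}(ii), $\widehat V_0$ is a virtual real representation and $W=\widehat W_0$ is an actual one. Let $f=\mathrm{Dim}\,\widehat V_0$. Then $f\in C_{ba}(\mathcal{F})$ by Lemma~\ref{lem:necessary}. By Lemma~\ref{lem:trace}, $\mathrm{Dim}\,V_0=\mathrm{Dim}\,W_0$, hence $f=\mathrm{Dim}\,W$, and $f$ is monotone.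

If $r\mid N$, then $Nf$ is realizable: take $N/r$ copies of the representation that Theorem~\ref{thm:B}(i) gives for $rf$.

\subsection*{If $Nf$ is realizable, then $r\mid N$}
Let $V$ be an actual stable real representation with $\mathrm{Dim}\,V=Nf$. By Lemma~\ref{lem:trace}, $\mathrm{tr}\,V=N\,\mathrm{tr}\,W$. Since $V$ is actual, each of its constituents occurs in $\mathrm{tr}\,V$, so it is a $\Gamma$-conjugate of a constituent of $W$, hence of $W_0$. By Lemma~\ref{lem:arrays}(i), $V=\sum_Cw_C\otimes C$ with arrays $w_C\ge0$ satisfying \eqref{eq:slices}, and $w_C(A,B)\ne0$ only if $A\otimes B\otimes C$ is a $\Gamma$-conjugate of a term of $W_0$. From the terms of $\delta\otimes L$ and $\kappa\otimes Y_1$ we get: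
\begin{itemize}
\item[(S1)] $w_L$ is supported on entries $[X_g,X_g]$, $[L,X_g]$, $[L,Y_g]$, $[X_g,Y_g]$;
\item[(S2)] for $C\in\mathcal{Y}$, $w_C$ is supported on entries $[X_g,X_g]$, $[Y_g,X_g]$, $[Y_g,L]$, $[X_g,L]$.
\end{itemize}

\emph{The arrays $w_{X_g}$ are multiples of conjugates of $\widehat\gamma$.} Compare the terms with third factor $X_1$ in $\mathrm{tr}\,V=\sum_g\sigma_g^{-1}V$ and in $N\,\mathrm{tr}\,W$. In $\sigma_g^{-1}V$ this term is $(\sigma_g^{-1}w_{X_g})\otimes X_1$. In $W$ the only term with third factor in $\mathcal{X}$ is $\widehat\gamma\otimes X_1$, and it contributes for $g=\pm1$. So $\sum_{g\in\Gamma}\sigma_g^{-1}w_{X_g}=2N\widehat\gamma$. Since $V$ is real-valued and $\tau X_g=X_g$, each $w_{X_g}$ is $\tau$-invariant. Hence $P_{\bar g}=\sigma_g^{-1}w_{X_g}$ depends only on the class $\bar g\in\bar\Gamma$, and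
\[
\sum_{\bar g\in\bar\Gamma}P_{\bar g}=N\widehat\gamma .
\]
Each $P_{\bar g}$ is balanced, $\tau$-invariant and nonnegative; nonnegativity forces its support into that of $\widehat\gamma$. By Lemma~\ref{lem:rigid}, $P_{\bar g}=i_{\bar g}\widehat\gamma$ with integers $i_{\bar g}$. Thus $w_{X_g}=i_{\bar g}\,\sigma_g\widehat\gamma$ and $\sum_{\bar g}i_{\bar g}=N$.

\emph{The numbers $i_{\bar g}$ are all equal.} The array $\gamma$ links an entry $[L,X_1]$ to an entry $[X_h,Y_h]$, whereas in $\delta$ entries of these two types carry the same index. The third factor makes the two patterns meet. Let $w_{\mathcal{X}}=\sum_{C\in\mathcal{X}}w_C=\sum_{\bar k\in\bar\Gamma}i_{\bar k}\,\sigma_k\widehat\gamma$. By \eqref{eq:slices} and (S2), $w_{\mathcal{X}}$ and $w_L$ agree at all entries $[L,X]$ and $[X,Y]$ with $X\in\mathcal{X}$, $Y\in\mathcal{Y}$. In $\sigma_k\widehat\gamma$ the only entry of type $[L,X]$ is $[L,X_k]$, with value $t$, and the entries of type $[X,Y]$ are $[X_{kh},Y_{\pm kh}]$, with total value $t$. As $\bar k\mapsto X_k$ is a bijection,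
\[
w_L(L,X_g)=t\,i_{\bar g},\qquad\sum_{Y\in\mathcal{Y}}w_L(X_g,Y)=t\,i_{\bar g\bar h^{-1}} .
\]
By (S1), column $X_g$ of $w_L$ has nonzero entries only in rows $X_g$ and $L$, and row $X_g$ has nonzero entries only in column $X_g$ and in columns from $\mathcal{Y}$. Since $w_L$ is balanced,
\[
t\,i_{\bar g}=w_L(L,X_g)=w_L(X_g,X_g)=\sum_{Y\in\mathcal{Y}}w_L(X_g,Y)=t\,i_{\bar g\bar h^{-1}} .
\]
The class $\bar h$ generates $\bar\Gamma$, so $i_{\bar g}$ is a constant $i$, and $N=ri$. This proves Theorem~\ref{thm:B}(ii). \hfill$\square$

\begin{example}\label{ex:small}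
The construction needs only that $4e$ is the exact power of $2$ in $q^2-1$ for $p=2$, and that $v_p(q-1)=n$ for odd $p$. So a monotone $f\in C_{ba}(\mathcal{F})$ that is not realizable exists for exponent $8$ on $D_{16}^3\le\mathrm{PSL}_2(17)^3$, as $17^2-1=32\cdot9$; for exponent $9$ on a Sylow $3$-subgroup of $\mathrm{PSL}_3(19)^3$, as $19-1=9\cdot2$; and for exponent $5$ on a Sylow $5$-subgroup of $\mathrm{PSL}_5(11)^3$, as $11-1=5\cdot2$.
\end{example}

\begin{thebibliography}{9}

\bibitem{Huppert}
Huppert, \emph{Endliche Gruppen I}.

\bibitem{RY}
Sune Precht Reeh, Erg\"un Yal\c{c}{\i}n, \emph{Representation rings for fusion systems and dimension functions}, arXiv:1603.08237 (2016).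

\end{thebibliography}
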